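# Tame functions on the isometry group of the Urysohn sphere

## 1. Interval homeomorphisms, the shift, and counting patterns

Let $\Gamma=\operatorname{Homeo}_+([0,1])$ be the group of increasing homeomorphisms of $[0,1]$ with the topology of uniform convergence. It is a Polish group, and it acts continuously on $[0,1]$, since $|g(x)-g_0(x_0)|\le\|g-g_0\|_\infty+|g_0(x)-g_0(x_0)|$. Take $f\in C([0,1])$ and move it around by the group: the functions $f\circ g$, $g\in\Gamma$. How wildly can they behave relative to each other?

**Definition (independence).** A sequence of real functions $f_n$ ($n\in\mathbb N$) on a set $X$ is *independent* if there are real numbers $a<b$ such that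
$$\bigcap_{n\in P}\{f_n<a\}\ \cap\ \bigcap_{n\in Q}\{f_n>b\}\neq\emptyset\qquad\text{for all finite disjoint }P,Q\subset\mathbb N .$$

So each small/large pattern on finitely many indices is realized by some point of $X$. The functions in an independent sequence are automatically distinct: take $P=\{n\}$ and $Q=\{n'\}$.

**Claim.** For $f\in C([0,1])$ no sequence $f_n=f\circ g_n$ with $g_n\in\Gamma$ is independent.

Suppose it is, with constants $a<b$. Put $\varepsilon=(b-a)/3$ and choose a piecewise linear $\varphi$ with $|f-\varphi|<\varepsilon$ everywhere. Let $V$ be the total variation of $\varphi$. Since $g_k$ is an increasing bijection, $\varphi\circ g_k$ also has total variation $V$. Fix $n$. For each $P\subset\{1,\dots,n\}$ choose a point $x_P$ with $f_k(x_P)<a$ for $k\in P$ and $f_k(x_P)>b$ for $k\in\{1,\dots,n\}\setminus P$. These are $2^n$ distinct points, so list them in increasing order. For two consecutive points the patterns differ at some $k$. Then one of the two values of $\varphi\circ g_k$ is below $a+\varepsilon$ and the other is above $b-\varepsilon=a+2\varepsilon$, so $\varphi\circ g_k$ changes by more than $\varepsilon$.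 Adding up over the $2^n-1$ gaps,
$$(2^n-1)\,\varepsilon\le\sum_{k=1}^n \operatorname{Var}(\varphi\circ g_k)=nV ,$$
which is false for large $n$. This proves the claim.

Compare the shift: $\mathbb Z$ acts on $\{0,1\}^{\mathbb Z}$ by $(n\cdot x)(k)=x(k+n)$, and for $f(x)=x(0)$ the translates are the coordinates, $f(n\cdot x)=x(n)$. Every pattern of zeros and ones occurs, so these functions are independent with constants $1/3<2/3$.

**Definition (tame system).** A *dynamical $G$-system* is a compact Hausdorff space $X$ with a continuous action $G\times X\to X$ of a topological group $G$. It is *tame* if for every $f\in C(X)$ (real-valued) the orbit $fG=\{f\circ g:g\in G\}$ contains no infinite independent sequence.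

Thus $[0,1]$ is a tame $\Gamma$-system, and the shift is not a tame $\mathbb Z$-system.

The tame system $[0,1]$ sees all of the topology of $\Gamma$. The functions $F_x(g)=g(x)$ on $\Gamma$ come from it, and finitely many of them control $g$ uniformly: if $0=x_0<\dots<x_r=1$ satisfy $g_0(x_{i+1})-g_0(x_i)<\varepsilon$ and $|g(x_i)-g_0(x_i)|<\varepsilon$ for all $i$, then for $x\in[x_i,x_{i+1}]$
$$g(x)\le g(x_{i+1})<g_0(x_{i+1})+\varepsilon<g_0(x_i)+2\varepsilon\le g_0(x)+2\varepsilon,$$
and symmetrically $g(x)>g_0(x)-2\varepsilon$.

The group $\mathbb Z$ is also seen by a tame system, despite the shift. Let $\mathbb Z$ act by translation on $\mathbb Z\cup\{\infty\}$, fixing $\infty$, and let $f$ be continuous. Suppose functions $x\mapsto f(x+n_i)$ are independent with constants $a<b$; then the $n_i$ are distinct. If $f(\infty)>a$, the set $S=\{f<a\}$ is a finite subset of $\mathbb Z$. A point $x$ at which the first $k$ functions are all below $a$ is not $\infty$, and it gives $k$ distinct elements $x+n_i$ of $S$, so $k\le|S|$, a contradiction for large $k$. If $f(\infty)\le a<b$, argue the same way with the finite set $\{f>b\}$. So this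 system is tame. Evaluating the indicator function of $\{g\}$ along the orbit of $0$ gives the function $n\mapsto 1_{\{g\}}(n)$ on $\mathbb Z$.

Both groups can be recovered from their tame systems. Does this happen for every Polish group?

## 2. The algebra $\operatorname{Tame}(G)$ and the map $u_t$

Let $\operatorname{Tame}(G)$ be the set of all bounded functions $F:G\to\mathbb R$ of the form
$$F(g)=f(gx),\qquad X\text{ a tame } G\text{-system},\ x\in X,\ f\in C(X).$$
We take as known that it is a uniformly closed, $G$-invariant subalgebra of the algebra of right uniformly continuous functions on $G$. It contains the constants, by the one-point system. The *universal tame compactification* is the canonical map $u_t:G\to G^{\operatorname{Tame}}$ into the Gelfand space of $\operatorname{Tame}(G)$. It sends $g$ to the character $F\mapsto F(g)$, so $u_t(g)=u_t(h)$ means that $F(g)=F(h)$ for all $F\in\operatorname{Tame}(G)$. It is a topological embedding exactly when $\operatorname{Tame}(G)$ separates points and closed subsets of $G$.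

For $\mathbb Z$, the functions $1_{\{g\}}$ do this. For $\Gamma$, let $g_0\notin C$ with $C$ closed. By Section 1 there are $x_0,\dots,x_r$ and $\varepsilon>0$ such that no $g\in C$ satisfies $|g(x_i)-g_0(x_i)|<\varepsilon$ for all $i$. A uniformly closed algebra of bounded functions containing the constants is closed under absolute values (Weierstrass) and hence under maxima. So $F(g)=\max_i|g(x_i)-g_0(x_i)|$ lies in $\operatorname{Tame}(\Gamma)$. It vanishes at $g_0$ and is at least $\varepsilon$ on $C$. Hence $u_t$ is an embedding for both groups.

The question, from Eli Glasner and Michael Megrelishvili, "More on tame dynamical systems", arXiv:2302.09571 (2023), is whether $u_t:G\to G^{\operatorname{Tame}}$ is an embedding for *every* Polish group $G$. The answer is no, and the failure is as bad as it can be.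

## 3. The Urysohn sphere and its isometry group

Let $\mathbb U$ be the Urysohn space and $\mathbb U_1$ the bounded Urysohn space of diameter $1$, also called the Urysohn sphere. We use the following classical facts (Urysohn 1927).

* $\mathbb U_1$ is a Polish metric space of diameter $1$.
* *Universality:* $\mathbb U_1$ contains an isometric copy of every separable metric space of diameter $\le1$.
* *Homogeneity:* every isometry between finite subsets of $\mathbb U_1$ extends to an isometry of $\mathbb U_1$ onto itself.
* $\mathbb U$ has the same properties without the diameter restrictions.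

For a Polish metric space $M$, the group $\operatorname{Iso}(M)$ with the topology of pointwise convergence is Polish (Kechris, *Classical Descriptive Set Theory*, 9.B). A base of neighborhoods of $e$ is given by the sets $\{v:d(va_k,a_k)<\delta_0,\ k\le p\}$ with $a_1,\dots,a_p\in M$ and $\delta_0>0$.

**Extension property.** *Let $A\subset B$ be finite metric spaces, of diameter $\le 1$ in the case $M=\mathbb U_1$. Then every isometric embedding $i:A\to M$ extends to an isometric embedding $B\to M$.* Indeed, embed $B$ by some $j:B\to M$ (universality). The map $j(a)\mapsto i(a)$, $a\in A$, is an isometry between finite sets, so it extends to some $g\in\operatorname{Iso}(M)$. Then $g\circ j$ extends $i$.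

For example, if $z^1,z^2\in\mathbb U_1$ are at distance $1/2$, some point $w'\in\mathbb U_1$ has $d(z^1,w')=1/4$ and $d(z^2,w')=3/4$, because the numbers $1/2,1/4,3/4$ satisfy the triangle inequalities.

## 4. The dichotomy and the collapse of $u_t$

**Theorem 1.** *Let $G=\operatorname{Iso}(\mathbb U_1)$, let $X$ be any compact Hausdorff space with a continuous $G$-action, and let $f\in C(X)$. Then either $f$ is $G$-invariant, or $fG$ contains an infinite independent sequence.*

**Corollary 2.** *$\operatorname{Tame}(\operatorname{Iso}(\mathbb U_1))$ consists of constants, every tame $\operatorname{Iso}(\mathbb U_1)$-system is a trivial action, and $u_t$ is constant. So $u_t$ is not an embedding.*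

**Theorem 3.** *The dichotomy of Theorem 1 holds verbatim for $G=\operatorname{Iso}(\mathbb U)$. In particular $\operatorname{Tame}(\operatorname{Iso}(\mathbb U))$ consists of constants.*

**Deducing the statements about $\operatorname{Tame}(G)$.** Let $G$ be one of the two groups. If $X$ is tame, the dichotomy makes every $f\in C(X)$ invariant. So $F(g)=f(gx)=f(x)$ is constant. Moreover $f(gx)=f(x)$ for all $f\in C(X)$, and $C(X)$ separates points, so $gx=x$ for all $g,x$. Hence $\operatorname{Tame}(G)$ is the algebra of constants and $G^{\operatorname{Tame}}$ is a point. But $G$ is non-trivial: by homogeneity it moves any point of the space to any other. So $u_t$ is not even injective. $\square$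

It remains to prove the two dichotomies.

## 5. Independence by hand for a distance function

Let $X$ be the set of $1$-Lipschitz functions $\psi:\mathbb U_1\to[0,1]$ with the pointwise topology. It is closed in $[0,1]^{\mathbb U_1}$, hence compact. The action $g\psi=\psi\circ g^{-1}$ is continuous, because for each $y$
$$|\psi(g^{-1}y)-\psi_0(g_0^{-1}y)|\le d(g^{-1}y,g_0^{-1}y)+|\psi(g_0^{-1}y)-\psi_0(g_0^{-1}y)| .$$
Fix $a,w\in\mathbb U_1$, let $f(\psi)=\psi(a)$, and let $x\in X$ be the function $d(\cdot,w)$. Then $F(g)=f(gx)=d(g^{-1}a,w)$.

By universality there are points $z^1,z^2,\dots$ in $\mathbb U_1$ at mutual distance $1/2$. By homogeneity there are $h_n\in G$ with $h_n^{-1}a=z^n$. Let $P,Q$ be finite and disjoint. Adjoin to $\{z^n:n\in P\cup Q\}$ a point $w'$ at distance $1/4$ from $z^n$ for $n\in P$ and $3/4$ for $n\in Q$. The triangle inequalities hold, since $1/2\le1/4+1/4$ and $3/4\le 1/4+1/2$. By the extension property we may take $w'\in\mathbb U_1$. By homogeneity $w'=gw$ for some $g\in G$. Then $f(h_n\,gx)=d(g^{-1}z^n,w)=d(z^n,w')$, which is $1/4$ on $P$ and $3/4$ on $Q$. So $(f\circ h_n)_n$ is independent.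

This example shows which elements do what: the $h_n$ are fixed in advance and place $a$ at the points $z^n$, and then $g$, depending on $(P,Q)$, moves the whole configuration $(z^n)$. Here we had a formula for $F$. In Theorem 1 we know only that $F$ is bounded, not constant, and in a weak sense uniformly continuous.

## 6. Positions of a tuple

From now on $M\in\{\mathbb U_1,\mathbb U\}$, $G=\operatorname{Iso}(M)$, $X$ is a compact $G$-space, $f\in C(X)$, $x\in X$, and $F(g)=f(gx)$. For a tuple $a=(a_1,\dots,a_q)$ in $M$ write $g^{-1}a=(g^{-1}a_1,\dots,g^{-1}a_q)$.

**Definition (copy).** A *copy* of $a$ is a tuple $b=(b_1,\dots,b_q)$ in $M$ with $d(b_k,b_l)=d(a_k,a_l)$ for all $k,l$.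

A copy of a single point is any point. A copy of a pair at distance $1/2$ is any pair at distance $1/2$. By homogeneity the copies of $a$ are exactly the tuples $g^{-1}a$ with $g\in G$. The next lemma says that, up to a small error, $F(g)$ depends only on the position $g^{-1}a$ of a suitable finite tuple.

**Lemma A.** *For each $\varepsilon>0$ there are finitely many points $a_1,\dots,a_p\in M$ and $\delta_0>0$ such that*
$$|F(g)-F(h)|<\varepsilon\quad\text{whenever } d(g^{-1}a_k,h^{-1}a_k)<\delta_0\ \text{ for all }k\le p. \tag{1}$$
*More points may be added to the list.*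

*Proof.* We first find a neighborhood $V$ of $e$ with $|f(vy)-f(y)|<\varepsilon$ for all $v\in V$ and $y\in X$. By continuity of the action, each $y\in X$ has an open neighborhood $O_y$, and $e$ has a neighborhood $V_y$, such that $|f(vz)-f(y)|<\varepsilon/2$ for $v\in V_y$ and $z\in O_y$. Using this for $v$ and for $e$ gives $|f(vz)-f(z)|<\varepsilon$ for such $v,z$. Cover $X$ by finitely many $O_{y_i}$ and let $V=\bigcap_iV_{y_i}$. Shrinking $V$, we may assume $V=\{v:d(va_k,a_k)<\delta_0,\ k\le p\}$.

If $d(g^{-1}a_k,h^{-1}a_k)<\delta_0$ for $k\le p$, put $v=hg^{-1}$. Since $h$ is an isometry, $d(va_k,a_k)=d(hg^{-1}a_k,a_k)=d(g^{-1}a_k,h^{-1}a_k)<\delta_0$. So $v\in V$ and $|F(h)-F(g)|=|f(v\,gx)-f(gx)|<\varepsilon$. Adding points only strengthens the condition on $(g,h)$. $\square$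

In particular, for each $\eta>0$ there is a tuple $a$ such that $g^{-1}a=h^{-1}a$ implies $|F(g)-F(h)|<\eta$. This exact-position form needs no $\delta_0$.

## 7. Two clusters fail, a chain of levels works

Consider the model case $F(g)=\psi(g^{-1}a)$ with a single point $a$ and $\psi$ uniformly continuous on $M$. A natural plan is to take points $y,y'$ with $\psi(y)<\psi(y')$, choose many points within $\rho_0$ of each, with $\rho_0$ so small that $\psi$ is nearly constant on each cluster, and realize a pattern $(P,Q)$ by moving the $z^n$ with $n\in P$ into the first cluster and those with $n\in Q$ into the second.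

The plan breaks at the distances. The points $z^n$ are fixed before $(P,Q)$ is given, and $g^{-1}$ is an isometry. The pattern $P=\{1,2\}$, $Q=\emptyset$ puts $z^1,z^2$ in one cluster, so $d(z^1,z^2)\le2\rho_0$. The pattern $P=\{1\}$, $Q=\{2\}$ puts them in different clusters, so $d(z^1,z^2)\ge d(y,y')-2\rho_0$. Hence $d(y,y')\le4\rho_0$. If $\omega$ is a modulus of continuity of $\psi$, our control inside a cluster is $\omega(2\rho_0)$, while the gap between $\psi(y)$ and $\psi(y')$ is at most $\omega(4\rho_0)$. The estimate meant to keep each cluster nearly constant also keeps the two clusters nearly equal.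

What we need is a large array of positions, all with the *same* mutual distances, on one half of which $F$ is small and on the other half large. There are two ingredients.

* **Near-constancy comes from the pigeonhole principle.** Among $N$ positions, a fixed proportion, independent of $N$, have $F$-values in one interval of length $\eta$. This holds for every $\eta$, because $N$ is at our disposal.
* **The gap comes from a chain.** Join two positions where $F$ differs substantially by levels $0,1,\dots,m$, with $N$ positions at each level, such that any two distinct positions at the same or adjacent levels have the same mutual distances. The typical values at the two end levels differ, so at some step they jump by at least a fraction $1/m$ of the total. The two adjacent levels at this jump are the halves we need.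

Uniform continuity at scale $\delta\approx 1/m$ is used only at the two *ends* of the chain, and there only a coarse estimate is needed. So $m$ is chosen first, from a coarse estimate. Then $\eta$, much smaller than $1/m$, is chosen, and at precision $\eta$ only the exact-position form of Lemma A is used. It costs a longer tuple, but it does not force $\delta$ to shrink.

## 8. From arrays of related copies to independence

Fix a tuple $a=(a_1,\dots,a_q)$ in $M$ and a symmetric real matrix $D=(D(k,l))_{k,l\le q}$.

**Definition (related).** Two copies $b,c$ of $a$ are *related* if $d(b_k,c_l)=D(k,l)$ for all $k,l$.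

Since $D$ is symmetric, so is this relation. For $q=1$ and $D=(\delta)$, related copies are points at distance $\delta$. For $q=2$, $d(a_1,a_2)=1$ and $D(k,l)=\max(d(a_k,a_l),1/2)$, two pairs at distance $1$ are related when corresponding points are at distance $1/2$ and non-corresponding ones at distance $1$.

**Lemma B.** *Let $m\ge1$, $\eta>0$, $s\in\mathbb R$, $\theta\ge8m\eta$. Assume:*

1. *$|F(g)-F(h)|<\eta$ whenever $g^{-1}a=h^{-1}a$;*
2. *there is an infinite sequence $(z^n)_{n\in\mathbb N}$ of pairwise related copies of $a$ in $M$;*
3. *for each $N\ge1$ there are $g_{i,r}\in G$ ($0\le i\le m$, $1\le r\le N$) such that the copies $y^{i,r}=g_{i,r}^{-1}a$ satisfy: $y^{i,r}$ and $y^{j,r'}$ are related whenever $(i,r)\ne(j,r')$ and $|i-j|\le1$; moreover $F(g_{0,r})\le s$ and $F(g_{m,r})\ge s+\theta$ for all $r$.*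

*Then $fG$ contains an infinite independent sequence.*

**Step 1: make $F$ nearly constant on a large part of each level.** Let $L=\|f\|_\infty$ and $K=\lfloor2L/\eta\rfloor+1$. Since $K\eta>2L$, the interval $[-L,L]$ is covered by the $K$ intervals $[t,t+\eta)$ with $t\in T=\{-L+j\eta:0\le j<K\}$. Fix $N$ and take the $g_{i,r}$ from (3). For each level $i$, the pigeonhole principle gives $t_i\in T$ and $R_i\subset\{1,\dots,N\}$ with $|R_i|\ge N/K$ and $F(g_{i,r})\in[t_i,t_i+\eta)$ for $r\in R_i$.

**Step 2: find a jump between adjacent levels.** For $r\in R_0$ we have $t_0\le F(g_{0,r})\le s$. For $r\in R_m$ we have $t_m>F(g_{m,r})-\eta\ge s+\theta-\eta$. The differences $t_{i+1}-t_i$, $0\le i<m$, add up to $t_m-t_0$, so some $i<m$ satisfies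
$$t_{i+1}-t_i\ \ge\ \frac{t_m-t_0}{m}\ >\ \frac{\theta-\eta}{m}\ \ge\ 8\eta-\frac{\eta}{m}\ \ge\ 7\eta. \tag{2}$$

**Step 3: fix the constants once for all patterns.** Independence requires constants $\alpha<\beta$ that do not depend on the pattern, whereas $(i,t_i)$ depends on $N$. But $(i,t_i)$ ranges over the finite set $\{0,\dots,m-1\}\times T$, which does not depend on $N$. So some fixed pair $(i,t)$ occurs for infinitely many $N$. Put $\alpha=t+2\eta$ and $\beta=t+6\eta$.

**Step 4: realize a pattern.** Choose $h_n\in G$ with $h_n^{-1}a=z^n$. We show that $(f\circ h_n)_n$ is independent with constants $\alpha<\beta$. Let $P,Q\subset\mathbb N$ be finite and disjoint. Take $N$ for which the pair is $(i,t)$ and $N/K\ge\max(|P|,|Q|)$. Then there is an injection $\sigma$ of $P\cup Q$ into the index set with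
$$\sigma(P)\subset\{i\}\times R_i,\qquad\sigma(Q)\subset\{i+1\}\times R_{i+1}.$$
The copies $y^{\sigma(n)}$, $n\in P\cup Q$, lie in levels $i$ and $i+1$ and have distinct indices, so they are pairwise related by (3). The copies $z^n$ are pairwise related by (2). Consider the assignment $z^n_k\mapsto y^{\sigma(n)}_k$ for $n\in P\cup Q$, $k\le q$. For equal $n$, the distance between the points numbered $k,l$ is $d(a_k,a_l)$ on both sides. For different $n,n'$ it is $D(k,l)$ on both sides. So the assignment preserves distances. In particular, two names denote the same point on the left exactly when they do on the right, so it is a well-defined isometry between finite subsets of $M$. By homogeneity there is $g\in G$ with $g^{-1}z^n=y^{\sigma(n)}$ for all $n\in P\cup Q$. Then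
$$(h_ng)^{-1}a=g^{-1}h_n^{-1}a=g^{-1}z^n=y^{\sigma(n)}=g_{\sigma(n)}^{-1}a,$$
and (1) gives $|F(h_ng)-F(g_{\sigma(n)})|<\eta$. Hence
$$f(h_n\,gx)=F(h_ng)<(t+\eta)+\eta=\alpha\quad(n\in P),$$
and, by (2) with $t_i=t$,
$$f(h_n\,gx)=F(h_ng)>t_{i+1}-\eta>t+6\eta=\beta\quad(n\in Q).$$
So the point $gx$ realizes the pattern $(P,Q)$. $\square$

(In Step 4, "(1)", "(2)", "(3)" refer to the hypotheses of Lemma B, except that "by (2) with $t_i=t$" refers to display (2).)

## 9. Proof of Theorems 1 and 3: building the array

Let $M$ be $\mathbb U_1$ or $\mathbb U$, $G=\operatorname{Iso}(M)$, and suppose $f$ is not $G$-invariant. Then there are $x\in X$ and $g_0,g_1\in G$ such that $F(g)=f(gx)$ satisfies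
$$\gamma:=|F(g_0)-F(g_1)|>0 .$$

**Step 1: coarse control.** This fixes the scale on which $F$ barely moves. By Lemma A choose distinct points $a_1,\dots,a_p$ ($p\ge1$) and $\delta_0>0$ with
$$|F(g)-F(h)|<\gamma/8\quad\text{if } d(g^{-1}a_k,h^{-1}a_k)<\delta_0\ \text{ for all } k\le p. \tag{3}$$
Write $\bar a=(a_1,\dots,a_p)$.

**Step 2: a far copy.** The end levels of the chain need two positions of $\bar a$ with substantially different $F$-values and with known mutual distances. About $g_0^{-1}\bar a$ and $g_1^{-1}\bar a$ we know only the former, so we compare both with a third position. Let $B$ be the finite set of all points of $g_0^{-1}\bar a$ and $g_1^{-1}\bar a$, and let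
$$E=\max(1,\operatorname{diam}B).$$
If $M=\mathbb U_1$, then $E=1$. Since $B$ contains a copy of $\bar a$, we have $d(a_k,a_l)\le E$ for $k,l\le p$. Adjoin to $B$ new points $b_1,\dots,b_p$ with $d(b_k,b_l)=d(a_k,a_l)$ and all distances between the $b_k$ and $B$ equal to $E$. This is a metric: a triangle with vertices on both sides has two sides equal to $E$ and a third side of length at most $E\le2E$. Its diameter is $E$, which is $1$ if $M=\mathbb U_1$. By the extension property, applied to the inclusion $B\subset M$, we find such points in $M$. They form a copy of $\bar a$, so they are $g_2^{-1}\bar a$ for some $g_2\in G$. Thus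
$$d(g_2^{-1}a_k,y)=E\qquad\text{for all }k\le p,\ y\in B. \tag{4}$$
Since $|F(g_0)-F(g_1)|=\gamma$, there is $g_*\in\{g_0,g_1\}$ with $|F(g_2)-F(g_*)|\ge\gamma/2$. Replacing $f$ by $-f$ changes $F$ to $-F$ and preserves (3). It does not affect the conclusion either: functions $-f_n$ are independent with constants $a<b$ exactly when the $f_n$ are independent with constants $-b<-a$, with the roles of $P$ and $Q$ exchanged. So we may assume
$$F(g_2)\ge F(g_*)+\gamma/2. \tag{5}$$

**Step 3: the chain length, then the fine precision.** The order matters here: $m$ depends on $E$ and $\delta_0$, then $\eta$ depends on $m$, and only then is the tuple lengthened. Choose $m\ge1$ with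
$$\delta:=E/m<\delta_0,\qquad\text{and put}\quad \theta=\gamma/4,\quad \eta=\gamma/(32m),\quad\text{so }\theta=8m\eta.$$
By Lemma A for $\eta$, enlarge $\bar a$ to a tuple $a=(a_1,\dots,a_q)$, $q\ge p$, of distinct points such that
$$|F(g)-F(h)|<\eta\quad\text{if } g^{-1}a=h^{-1}a. \tag{6}$$
In $\mathbb U$ the new points may be at distance more than $E$ from one another. This will do no harm, since we prescribe the ends of the chain only for the first $p$ coordinates.

**Step 4: the abstract array.** We build a finite metric space containing all the copies we want. For $N\ge1$ let $I_N=\{0,\dots,m\}\times\{0,\dots,N\}$, call $i$ the level of $(i,r)$, and set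
$$\rho\big((i,r),(j,r')\big)=\max\big(\delta|i-j|,\ \delta\cdot[(i,r)\ne(j,r')]\big),$$
where $[\cdot]$ is $1$ if the statement holds and $0$ otherwise. The maximum of a pseudometric and a metric is a metric, so $\rho$ is a metric. Its diameter is at most $m\delta=E$, and
$$\rho(\iota,\kappa)=\delta\ \text{ if }\iota\ne\kappa\text{ have levels differing by at most }1,\qquad \rho\big((0,0),(m,0)\big)=E. \tag{7}$$
For instance, with $m=2$ and $E=1$, distinct indices have distance $1/2$ unless one is in level $0$ and the other in level $2$, and then they have distance $1$.

On $Y_N=\{1,\dots,q\}\times I_N$ take the sup-product metric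
$$d\big((k,\iota),(l,\kappa)\big)=\max\big(d(a_k,a_l),\rho(\iota,\kappa)\big).$$
It is a metric because the $a_k$ are distinct. If $M=\mathbb U_1$, its diameter is at most $1$, since $d(a_k,a_l)\le1$ and $E=1$. Each slice $\{1,\dots,q\}\times\{\iota\}$ is isometric to the tuple $a$.

**Step 5: placing the array in $M$.** The ends must sit near $g_*^{-1}\bar a$ and $g_2^{-1}\bar a$. Define
$$(k,(0,0))\mapsto g_*^{-1}a_k,\qquad (k,(m,0))\mapsto g_2^{-1}a_k\qquad(k\le p).$$
This is isometric on the subset $\{1,\dots,p\}\times\{(0,0),(m,0)\}$ of $Y_N$. Within each of the two slices the distances are $d(a_k,a_l)$ on both sides. Across the slices the distance in $Y_N$ is $\max(d(a_k,a_l),E)=E$ by (7) and $d(a_k,a_l)\le E$ for $k,l\le p$, and in $M$ it is $E$ by (4), since the points $g_*^{-1}a_k$ lie in $B$. By the extension property the map extends to an isometric embedding $(k,\iota)\mapsto y^\iota_k$ of $Y_N$ into $M$. Each $y^\iota=(y^\iota_1,\dots,y^\iota_q)$ is a copy of $a$, so we may choose $g_\iota\in G$ with $g_\iota^{-1}a=y^\iota$.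

**Step 6: the hypotheses of Lemma B.** We check them with
$$D(k,l)=\max(d(a_k,a_l),\delta),\qquad s=F(g_*)+\gamma/8 .$$

*Hypothesis 1* is (6).

*Hypothesis 2.* Give the countable set $\{1,\dots,q\}\times\mathbb N$ the metric $\max(d(a_k,a_l),\delta\,[n\ne n'])$. If $M=\mathbb U_1$, its diameter is at most $1$. So it embeds isometrically in $M$ by universality. The image of $\{1,\dots,q\}\times\{n\}$ is a copy $z^n$ of $a$, and distinct ones are related.

*Hypothesis 3.* Use the $g_\iota$ with $\iota=(i,r)$, $r\ge1$. If $\iota\ne\kappa$ have levels differing by at most $1$, then $\rho(\iota,\kappa)=\delta$ by (7). So $d(y^\iota_k,y^\kappa_l)=D(k,l)$ and the copies are related. For the values at the ends, let $r\ge1$ and $k\le p$. Then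
$$d(g_{0,r}^{-1}a_k,\,g_*^{-1}a_k)=d\big((k,(0,r)),(k,(0,0))\big)=\delta<\delta_0,$$
and likewise $d(g_{m,r}^{-1}a_k,g_2^{-1}a_k)=\delta<\delta_0$. So (3) and (5) give
$$F(g_{0,r})\le F(g_*)+\gamma/8=s,$$
$$F(g_{m,r})\ge F(g_2)-\gamma/8\ge F(g_*)+3\gamma/8=s+\theta .$$

By Lemma B, $fG$ contains an infinite independent sequence. This proves the dichotomies for $\operatorname{Iso}(\mathbb U_1)$ and $\operatorname{Iso}(\mathbb U)$, and with Section 4 the proof of Theorem 1, Corollary 2 and Theorem 3 is complete. $\blacksquare$

For $M=\mathbb U_1$ the order in Step 3 is not delicate, because $E=1$ whatever tuple is used. In $\mathbb U$, making $E$ depend on the *long* tuple would be circular: $E$ determines $m$, $m$ determines $\eta$, and $\eta$ determines the long tuple.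

## 10. Copies of $\ell_1$ in orbits of isometric representations

A Banach space is called a *Rosenthal space* if it contains no copy of $\ell_1$. A Hilbert space is an example: its closed subspaces are reflexive, and $\ell_1$ is not.

**Theorem 4.** *Let $G=\operatorname{Iso}(\mathbb U_1)$ or $\operatorname{Iso}(\mathbb U)$, and let $\pi$ be a strongly continuous representation of $G$ by linear isometries of a real Banach space $V$. Then each $v\in V$ is either $G$-fixed, or its orbit $\pi(G)v$ contains a sequence equivalent to the unit vector basis of $\ell_1$. In particular, every such representation on a Rosenthal space is trivial.*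

**Step 1: a compact $G$-system in which $v$ is a function.** Let $X=B_{V^*}$ be the dual unit ball with the weak$^*$ topology, which is compact, and let $g\psi=\psi\circ\pi(g^{-1})$. This is an action: $(gh)\psi=\psi\circ\pi(h^{-1})\circ\pi(g^{-1})=g(h\psi)$. It is jointly continuous because, for each $v\in V$,
$$|\langle v,g\psi-g_0\psi_0\rangle|\le\|\pi(g^{-1})v-\pi(g_0^{-1})v\|+|\langle\pi(g_0^{-1})v,\psi-\psi_0\rangle| .$$
Now fix $v$ and let $f(\psi)=\psi(v)$, a continuous function on $X$. Then $(f\circ h)(\psi)=\psi(\pi(h^{-1})v)$, so $f\circ h$ is evaluation at $\pi(h^{-1})v$.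

**Step 2: apply the dichotomy.** If $v$ is not fixed, then $\pi(h^{-1})v\ne v$ for some $h$. By Hahn–Banach some $\psi\in B_{V^*}$ separates these vectors, so $f\circ h\ne f$. By Theorem 1 or 3 there are vectors $v_n=\pi(h_n^{-1})v$ which, as functions on $B_{V^*}$, are independent with some constants $\alpha<\beta$.

**Step 3: from independence to $\ell_1$.** Let $c_1,\dots,c_k\in\mathbb R$. Choose $\psi\in B_{V^*}$ with $\psi(v_n)>\beta$ if $c_n\ge0$ and $\psi(v_n)<\alpha$ if $c_n<0$, and $\psi'\in B_{V^*}$ with the opposite pattern. If $c_n\ge0$, then $(\psi-\psi')(v_n)>\beta-\alpha$. If $c_n<0$, then $(\psi-\psi')(v_n)<-(\beta-\alpha)$. In both cases $c_n(\psi-\psi')(v_n)\ge(\beta-\alpha)|c_n|$. Summing, and using $\|\psi-\psi'\|\le2$ and $\|v_n\|=\|v\|$,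
$$\frac{\beta-\alpha}{2}\sum_{n\le k}|c_n|\ \le\ \Big\|\sum_{n\le k}c_nv_n\Big\|\ \le\ \|v\|\sum_{n\le k}|c_n| .$$
So $(v_n)$ is equivalent to the unit vector basis of $\ell_1$, and its closed linear span is a copy of $\ell_1$. In a Rosenthal space this is impossible, so every $v$ is fixed. $\square$

## 11. Groups receiving a homomorphism from $\operatorname{Iso}(\mathbb U_1)$ or $\operatorname{Iso}(\mathbb U)$

**Theorem 5.** *Let $H=\operatorname{Iso}(\mathbb U_1)$ or $\operatorname{Iso}(\mathbb U)$, let $G$ be any topological group, and let $j:H\to G$ be a continuous homomorphism. Then every $F\in\operatorname{Tame}(G)$ is constant on $j(H)$. Consequently:*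

* *(a) If $j$ is injective, $u_t:G\to G^{\operatorname{Tame}}$ is not injective. This applies to every universal Polish group (one containing every Polish group as a topological subgroup), e.g. $\operatorname{Homeo}([0,1]^{\mathbb N})$ (Uspenskij 1986), $\operatorname{Iso}(\mathbb U)$ (Uspenskij 1990), and the linear isometry group of the Gurarij space (Ben Yaacov 2014).*
* *(b) $N=u_t^{-1}(u_t(e))$ is a closed normal subgroup of $G$ containing $j(H)$. Hence if $G$ is topologically simple (no proper non-trivial closed normal subgroups) and $j$ is non-trivial, $\operatorname{Tame}(G)$ consists of constants.*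
* *(c) Every Polish group is a topological subgroup of a Polish group with trivial $\operatorname{Tame}$ algebra, namely $\operatorname{Iso}(\mathbb U)$.*

**Step 1: restriction to $H$.** Let $F(g)=f(gx)$ with $X$ a tame $G$-system. Through $j$, $X$ becomes an $H$-system. For each $\varphi\in C(X)$ its orbit under $H$ is contained in $\varphi G$, so it contains no infinite independent sequence. Hence $X$ is a tame $H$-system and $F\circ j\in\operatorname{Tame}(H)$, which is constant by Corollary 2 and Theorem 3. So $F(j(h))=F(e)$ for all $h\in H$.

**Step 2: part (a).** Let $j$ be injective and take $h\ne e$ in the non-trivial group $H$. Then $j(h)\ne e$, but $u_t(j(h))=u_t(e)$ by Step 1. A universal Polish group contains the Polish group $H$ as a topological subgroup, and we let $j$ be the inclusion.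

**Step 3: part (b).** By the description of $u_t$ in Section 2,
$$N=\{g\in G:F(g)=F(e)\text{ for all }F\in\operatorname{Tame}(G)\}.$$
This set is closed, since each $F$ is continuous, and contains $j(H)$ by Step 1. To see that it is a normal subgroup, note that $\operatorname{Tame}(G)$ is invariant under two-sided translations: if $F(g)=f(gx)$, then for fixed $h,k\in G$
$$F(hgk)=(f\circ h)(g\cdot kx),$$
which as a function of $g$ comes from the same tame system, the function $f\circ h\in C(X)$ and the point $kx$. Comparing its values at $g\in N$ and at $e$,
$$F(hgk)=F(hk)\qquad\text{for all }g\in N,\ h,k\in G,\ F\in\operatorname{Tame}(G). \tag{8}$$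
Let $g,g'\in N$. With $h=e$ and $k=g'$, (8) gives $F(gg')=F(g')=F(e)$. With $h=g^{-1}$ and $k=e$ it gives $F(e)=F(g^{-1})$. With $k=h^{-1}$ it gives $F(hgh^{-1})=F(e)$. So $N$ is a normal subgroup. With $k=e$, (8) also shows that every $F$ is constant on the cosets $hN$. If $G$ is topologically simple and $j$ is non-trivial, then $N\supset j(H)\ne\{e\}$ forces $N=G$, so every $F\in\operatorname{Tame}(G)$ is constant.

**Step 4: part (c).** By Uspenskij's theorem every Polish group embeds in $\operatorname{Iso}(\mathbb U)$ as a topological subgroup, and $\operatorname{Tame}(\operatorname{Iso}(\mathbb U))$ consists of constants by Theorem 3. $\square$
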